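# Matchings, dihedral groups, and Ext between self-dual modules with Specht filtrations

## 1. Two characters of $\Sigma_5$ in characteristic 5

Let $k$ be algebraically closed of characteristic $5$. We compute $\operatorname{Ext}^i_{k\Sigma_5}(k,k)=H^i(\Sigma_5,k)$ and $\operatorname{Ext}^i_{k\Sigma_5}(k,\operatorname{sgn})=H^i(\Sigma_5,\operatorname{sgn})$ by hand.

Let $\Sigma_5$ permute $\mathbb Z/5$. Put $c:x\mapsto x+1$, $h:x\mapsto 2x$ and $P=\langle c\rangle$. Then $hch^{-1}=c^2$, and $N=\langle c,h\rangle$ has order $20$. There are $24/4=6$ subgroups of order $5$, all conjugate, so the normalizer of $P$ has order $120/6=20$ and equals $N$. Note that $h=(1\,2\,4\,3)$ is a $4$-cycle, so $\operatorname{sgn}h=-1$, while $\operatorname{sgn}c=1$.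

Two textbook facts do the work. First, for any odd prime $p$ and characteristic $p$, $H^*(C_p,k)=\Lambda[y]\otimes k[z]$, where $y\in H^1(C_p,\mathbb F_p)=\operatorname{Hom}(C_p,\mathbb F_p)$ and $z$, of degree $2$, is the Bockstein of $y$. So every $H^i(C_p,k)$ is one-dimensional, spanned by $z^j$ if $i=2j$ and by $yz^j$ if $i=2j+1$. If an automorphism of $C_p$ multiplies $y$ by $a\in\mathbb F_p^\times$, it multiplies $z$ by $a$ too, because the Bockstein is natural. Hence
$$\text{it acts on } H^i(C_p,k) \text{ as the scalar } a^{\lceil i/2\rceil}. \tag{1}$$
Second, if $Q$ is normal in $G$ of index prime to $p$ and $\chi$ is a one-dimensional character of $G$ trivial on $Q$, then $H^i(G,\chi)=(H^i(Q,k)\otimes\chi)^{G/Q}$.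

In our example $h$ multiplies $y$ by a primitive root $a$ modulo $5$ ($a=2$ or $3$, according to convention), and $-1=a^2$. So $H^i(N,k)\ne0$ exactly when $\lceil i/2\rceil\equiv0\pmod 4$, and $H^i(N,\operatorname{sgn})\neq0$ exactly when $\lceil i/2\rceil\equiv2\pmod 4$.

For $i\ge1$ the same answer holds for $\Sigma_5$. Restriction $\operatorname{res}$ from $\Sigma_5$ to $N$ is injective because the index is prime to $5$. By Mackey's formula, the composite $\operatorname{res}\circ\operatorname{tr}$ on $H^i(N,\chi)$ is the identity plus terms that factor through the groups $H^i(N\cap gNg^{-1},\chi)$ with $g\notin N$. A $5$-subgroup of $N\cap gNg^{-1}$ lies in $P\cap gPg^{-1}=1$, so these groups have order prime to $5$, and the extra terms vanish. Thus $\operatorname{res}$ is also surjective.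

Nothing here is special to $5$. For an odd prime $p$, the normalizer in $\Sigma_p$ of the group $C_p$ generated by $x\mapsto x+1$ is $C_p\rtimes C_{p-1}$. A generator of $C_{p-1}$ is a $(p-1)$-cycle, it multiplies $y$ by a primitive root $a$, and its sign is $-1=a^{(p-1)/2}$. So for $i\ge1$
$$H^i(\Sigma_p,k)\ne0\iff i\equiv 0,-1,\qquad H^i(\Sigma_p,\operatorname{sgn})\neq0\iff i\equiv p-2,\,p-1\pmod{2(p-1)}. \tag{2}$$
For $p=5$ the trivial module first meets itself in degree $7$ and first meets the sign in degree $3$. In general all positive-degree Ext between the modules $k$ and $\operatorname{sgn}$ vanishes for $1\le i\le p-3$, and the bound is attained.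

The gap comes from the size of $C_{p-1}$. If we replace $\Sigma_p$ by the dihedral group $D_{2p}=C_p\rtimes\langle\tau\rangle$, with $\tau$ inverting $C_p$, the scalar in (1) is only $(-1)^{\lceil i/2\rceil}$. Let $\varepsilon$ be the character of $D_{2p}$ with $\varepsilon(C_p)=1$, $\varepsilon(\tau)=-1$. Then
$$H^i(D_{2p},\varepsilon)\ne0\iff i\equiv1,2\pmod 4,\qquad H^i(D_{2p},k)\ne0\iff i\equiv0,3\pmod 4, \tag{3}$$
and these spaces are one-dimensional when nonzero. The class in $H^1(D_{2p},\varepsilon)$ can be seen directly: the matrices
$$\rho\mapsto\begin{pmatrix}1&1\\0&1\end{pmatrix},\qquad \tau\mapsto\begin{pmatrix}-1&0\\0&1\end{pmatrix}$$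
satisfy $\tau\rho\tau=\rho^{-1}$, $\rho^p=1$, $\tau^2=1$, and define a nonsplit extension $0\to\varepsilon\to E\to k\to0$. It is nonsplit because $\rho$ does not act as the identity.

So the size of the gap depends on which group is present. We now ask how far the gap in (2) extends beyond $k$ and $\operatorname{sgn}$.

## 2. Specht filtrations, self-duality, and the range $1\le i\le p-3$

From now on $k$ is algebraically closed of characteristic $p>3$, all modules are finite-dimensional, and $S^\lambda$ is the Specht module over $k\Sigma_d$ attached to a partition $\lambda$ of $d$.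

**Definition.** A $k\Sigma_d$-module $M$ has a *Specht filtration* if there is a filtration $0=M_0\subset M_1\subset\cdots\subset M_r=M$ with each $M_j/M_{j-1}$ isomorphic to some $S^\lambda$. It is *self-dual* if $M\cong M^*=\operatorname{Hom}_k(M,k)$.

*Example.* Let $p=d=5$ and let $M^{(4,1)}=k^5$ be the natural permutation module. It is self-dual, since a permutation basis and its dual basis are permuted the same way. The vectors of coordinate sum $0$ form $S^{(4,1)}$, so
$$0\to S^{(4,1)}\to M^{(4,1)}\to S^{(5)}=k\to0 \tag{4}$$
is a Specht filtration. The sequence does not split: a splitting would need a $\Sigma_5$-fixed vector with nonzero coordinate sum, but the fixed vectors are the multiples of $(1,1,1,1,1)$, whose coordinate sum is $5=0$.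

The modules $k=S^{(p)}$ and $\operatorname{sgn}=S^{(1^p)}$ of Section 1 are indecomposable, self-dual, and are themselves Specht modules. The problem, taken from David J. Hemmer, "Symmetric group modules with Specht and dual Specht filtrations", arXiv:math/0608181 (2006), asks whether (2) is typical: *if $M$ and $N$ are indecomposable self-dual modules with Specht filtrations and $p>3$, is $\operatorname{Ext}^i_{k\Sigma_d}(M,N)=0$ for $1\le i\le p-3$?* A known result says that the answer is yes when $M$ and $N$ are *signed Young modules*, the indecomposable summands of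
$$M^{(\lambda\mid\mu)}=\operatorname{Ind}_{\Sigma_\lambda\times\Sigma_\mu}^{\Sigma_d}(k\boxtimes\operatorname{sgn}),\qquad \lambda\vdash a,\ \mu\vdash b,\ a+b=d .$$
For instance $M^{(\emptyset\mid(d))}=\operatorname{sgn}$, and $M^{(4,1)}$ above is the case $\mu=\emptyset$.

The answer in general is no. For every prime $p>3$ there is a counterexample with $d=2p$ and $i=1$, and the vanishing holds for all such $M,N$ over $k\Sigma_d$ if and only if $d<2p$. To state this precisely, let $K=\Sigma_2\wr\Sigma_p\le\Sigma_{2p}$ be the stabilizer of the perfect matching $\{\{j,p+j\}:1\le j\le p\}$ of $\{1,\dots,2p\}$, so $|K|=2^p\,p!$. For $d=2p+m$ with $m\ge0$ regard $K\le\Sigma_{2p}\le\Sigma_d$, where $\Sigma_{2p}$ fixes $2p+1,\dots,d$. Put $H_m=\operatorname{Ind}_K^{\Sigma_d}k$ and $H=H_0$.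

**Theorem 1.** Let $d=2p$. Then $H=X\oplus(\text{projective})$ with $X$ indecomposable and non-projective. The modules $X$ and $X\otimes\operatorname{sgn}$ are indecomposable, self-dual and have Specht filtrations, and
$$\operatorname{Ext}^1_{k\Sigma_{2p}}(X,X\otimes\operatorname{sgn})\ne0 .$$
Since $1\le p-3$, the answer to the question is negative for every $p>3$.

**Theorem 2.** For all $i\ge1$,
$$\operatorname{Ext}^i(X,X\otimes\operatorname{sgn})\cong H^i(D_{2p},\varepsilon),\qquad \operatorname{Ext}^i(X,X)\cong H^i(D_{2p},k)\oplus H^i(\Sigma_p,k).$$
The first is one-dimensional if $i\equiv1,2\pmod4$ and zero otherwise. The second is nonzero whenever $i\equiv0,3\pmod4$. In particular, if $p\ge7$ then $\operatorname{Ext}^3(X,X)\neq0$ with $3\le p-3$, so the vanishing fails even for $M=N$.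

**Theorem 3.** Let $p>3$.

1. If $d\ge2p$, then for every $i\ge1$ there are indecomposable self-dual $k\Sigma_d$-modules $M,N$ with Specht filtrations and $\operatorname{Ext}^i_{k\Sigma_d}(M,N)\ne0$.
2. If $d<2p$, then $\operatorname{Ext}^i_{k\Sigma_d}(M,N)=0$ for $1\le i\le p-3$ and all such $M,N$. If $p\le d<2p$, then $\operatorname{Ext}^{p-2}\ne0$ for some such $M,N$, so $p-3$ is optimal there.

We use three standard facts throughout: simple $k\Sigma_d$-modules are self-dual; projective $k\Sigma_d$-modules are injective; and $S^\lambda\otimes\operatorname{sgn}\cong(S^{\lambda'})^*$, where $\lambda'$ is the conjugate partition (James, *The Representation Theory of the Symmetric Groups*, Thm 8.15).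

## 3. What Young subgroups give, and what filtrations do not

Suppose we try to prove the vanishing. The first thought is dévissage: filter $M$ and $N$ by Specht modules and use long exact sequences. This stops at once, because (4) shows $\operatorname{Ext}^1_{k\Sigma_5}(S^{(5)},S^{(4,1)})\ne0$ for $p=5$, although $1\le p-3$. The layers of the filtrations do not have the vanishing property, so self-duality would have to be used for the modules as a whole.

The second thought is to follow the permutation modules. Let $Y,Y'$ be Young subgroups of $\Sigma_d$ with characters $\eta,\eta'$, each trivial or sign on every factor. Eckmann–Shapiro and Mackey give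
$$\operatorname{Ext}^i_{k\Sigma_d}(\operatorname{Ind}_Y\eta,\operatorname{Ind}_{Y'}\eta')\cong\bigoplus_g H^i(Y\cap gY'g^{-1},\ \eta\cdot{}^g\eta').$$
Each $Y\cap gY'g^{-1}$ is again a Young subgroup $\prod_j\Sigma_{n_j}$, and the character is trivial or sign on each factor. By Künneth, vanishing for $1\le i\le p-3$ follows from two statements about one symmetric group:
$$H^i(\Sigma_n,k)=0\ \ (1\le i\le2p-4),\qquad H^i(\Sigma_n,\operatorname{sgn})=0\ \ (n\ge2,\ 0\le i\le p-3). \tag{5}$$
Indeed, if the sign occurs on a factor with $n_j\ge2$, that factor contributes zero in all degrees up to $p-3$. Otherwise some factor contributes in a degree between $1$ and $p-3\le2p-4$, which is zero.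

To check (5), write $n=pa+r$ with $0\le r<p$ and use induction on $n$. If $a=0$, the order of $\Sigma_n$ is prime to $p$ and only degree $0$ matters, where the sign has no invariants for $n\ge2$. If $a\ge1$, the subgroup $W=\Sigma_p\wr\Sigma_a$ has $p$-part $p^a\cdot(a!)_p=(n!)_p$, so restriction from $\Sigma_n$ to $W$ is injective. Use the Lyndon–Hochschild–Serre spectral sequence of $\Sigma_p^a\triangleleft W$. By (2), Künneth and $H^0(\Sigma_p,\operatorname{sgn})=0$, we have $H^t(\Sigma_p^a,\operatorname{sgn})=0$ for $t\le p-3$. That gives the sign case. Likewise $H^t(\Sigma_p^a,k)=0$ for $1\le t\le2p-4$, while the row $t=0$ is $H^s(\Sigma_a,k)$, zero for $1\le s\le2p-4$ by induction since $a<n$.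

The argument rests on the Mackey intersections being products of full symmetric groups, where a large group $C_{p-1}$ acts on the cohomology of $C_p$. For other permutation modules this can fail. By (3), a counterexample would arise from a permutation module that satisfies the Specht and self-duality conditions and has a Mackey intersection $D_{2p}$ on which the sign of $\Sigma_d$ is $\varepsilon$. Perfect matchings provide this.

## 4. Pairs of perfect matchings and the group $D_{2p}$

The module $H$ has the perfect matchings of $\{1,\dots,2p\}$ as a basis. For $\chi\in\{k,\operatorname{sgn}\}$ we have $H_m\otimes\chi=\operatorname{Ind}_K^{\Sigma_d}\chi$, and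
$$\operatorname{Ext}^i_{k\Sigma_d}(H_m,H_m\otimes\chi)\cong H^i(K,\operatorname{Res}_K\operatorname{Ind}_K^{\Sigma_d}\chi)\cong\bigoplus_{g\in K\backslash\Sigma_d/K}H^i(K\cap gKg^{-1},\chi). \tag{6}$$
The first isomorphism is Eckmann–Shapiro. The second is Mackey followed by Shapiro's lemma; since $\chi$ is a character of all of $\Sigma_d$, conjugating it by $g$ changes nothing.

**Step 1: finding the dihedral term.** We want one $g$ with $K\cap gKg^{-1}\cong D_{2p}$. Let $\mathcal M$ be the standard matching. Choose $g\in\Sigma_{2p}$ so that $\mathcal M$ and $\mathcal M'=g\mathcal M$ together form a single $2p$-cycle $v_0,v_1,\dots,v_{2p-1}$, with indices modulo $2p$: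
$$\mathcal M=\{\{v_{2j},v_{2j+1}\}\},\qquad \mathcal M'=\{\{v_{2j-1},v_{2j}\}\}.$$
This is possible because $\Sigma_{2p}$ is transitive on matchings. The group $K\cap gKg^{-1}$ consists of the permutations of the $2p$ points that preserve both matchings. These are automorphisms of the $2p$-cycle graph, whose automorphism group is dihedral of order $4p$. A rotation $v_j\mapsto v_{j+c}$ preserves both matchings if and only if $c$ is even. A reflection $v_j\mapsto v_{c-j}$ sends $\{v_{2i},v_{2i+1}\}$ to $\{v_{c-2i-1},v_{c-2i}\}$, so it preserves both if and only if $c$ is odd. Thus $K\cap gKg^{-1}$ is the group $D$ of order $2p$ generated by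
$$\rho:v_j\mapsto v_{j+2},\qquad\tau:v_j\mapsto v_{1-j},$$
and $\tau\rho\tau(v_j)=\tau\rho(v_{1-j})=\tau(v_{3-j})=v_{j-2}$, so $\tau\rho\tau=\rho^{-1}$ and $D\cong D_{2p}$.

**Step 2: the sign on $D$.** The permutation $\rho$ is a product of two $p$-cycles, so $\operatorname{sgn}\rho=1$. The involution $\tau$ has no fixed points, because $2j\equiv1\pmod{2p}$ has no solution. So $\tau$ is a product of $p$ transpositions, and $\operatorname{sgn}\tau=(-1)^p=-1$. Therefore $\operatorname{sgn}|_D=\varepsilon$, and by (3) and (6)
$$H^1(D,\varepsilon)\ne0\ \text{ is a direct summand of }\ \operatorname{Ext}^1_{k\Sigma_{2p}}(H,H\otimes\operatorname{sgn}).$$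

*Example.* For $p=5$ one finds $\rho=(v_0v_2v_4v_6v_8)(v_1v_3v_5v_7v_9)$ and $\tau=(v_0v_1)(v_2v_9)(v_3v_8)(v_4v_7)(v_5v_6)$.

**Step 3: all Mackey terms for $d=2p$.** For Theorem 2 we need the other double cosets. They correspond to $\Sigma_{2p}$-orbits of ordered pairs of perfect matchings. The union of two matchings is a disjoint union of even cycles whose edges alternate between the two, a double edge counting as a $2$-cycle. Up to relabeling, the pair is given by the numbers $a_l$ of $2l$-cycles, where $\sum_l l\,a_l=p$. A single $2l$-cycle has $2l$ automorphisms preserving both matchings: for $l\ge2$ this is the count in Step 1, and for a double edge it is $|\Sigma_2|=2$. Since cycles of equal length may be permuted, the stabilizer of the pair has order $\prod_l(2l)^{a_l}\,a_l!$. As $p$ is odd and $l\,a_l\le p$, this is divisible by $p$ only if $p\mid l$ for some $l$ with $a_l>0$, which means $a_p=1$, or $a_l\ge p$ for some $l$, which means $a_1=p$. These two cases are the group $D$ and the group $K$ itself (the pair $\mathcal M,\mathcal M$). All other terms of (6) are cohomology of groups of order prime to $p$ and vanish for $i\ge1$.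

For the term $K$, let $C_2^p$ be the base group of $K$. It is a normal subgroup of order prime to $p$, so $H^i(K,\chi)=H^i(\Sigma_p,\chi^{C_2^p})$. For $\chi=k$ this is $H^i(\Sigma_p,k)$. For $\chi=\operatorname{sgn}$ it is $0$, since the base group contains transpositions, which act by $-1$. Hence for $i\ge1$
$$\operatorname{Ext}^i(H,H\otimes\operatorname{sgn})\cong H^i(D_{2p},\varepsilon),\qquad \operatorname{Ext}^i(H,H)\cong H^i(D_{2p},k)\oplus H^i(\Sigma_p,k). \tag{7}$$

*Example.* For $p=5$ the seven cycle types $(5),(4,1),(3,2),(3,1,1),(2,2,1),(2,1^3),(1^5)$ have stabilizers of orders $10,16,24,48,64,192,3840$. Only $10$ and $3840=|K|$ are divisible by $5$. The orbit sizes $384+240+160+80+60+20+1=945$ add up to the number of perfect matchings of ten points, as they should.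

It remains to show that the indecomposable summands of $H_m$ have Specht filtrations (Sections 5 and 6) and are self-dual (Section 7).

## 5. A good filtration of $S^n(S^2V)$

The Specht filtrations come from a filtration over a general linear group. Let $V=k^N$, $G=GL_N(k)$, $T$ the diagonal torus and $U$ the upper unitriangular group. For a partition $\lambda$ with at most $N$ parts let $\nabla(\lambda)$, $\Delta(\lambda)$, $L(\lambda)$ be the costandard, Weyl and simple modules of highest weight $\lambda$; for example $\nabla((n))=S^nV$ and $\nabla((1^n))=\Lambda^nV$. A module has a *good filtration* if it has a filtration with all quotients of the form $\nabla(\lambda)$. We recall from Jantzen, *Representations of Algebraic Groups*, Part II, Ch. 2 and 4: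

- $\nabla(\lambda)$ has simple socle $L(\lambda)$ and character the Schur function $s_\lambda$; $\Delta(\lambda)$ has simple head $L(\lambda)$ and is generated by a $U$-fixed vector of weight $\lambda$.
- If $\operatorname{Ext}^1_G(L(\nu),\nabla(\lambda))\ne0$ or $\operatorname{Ext}^1_G(\Delta(\lambda),L(\nu))\neq0$, then $\nu>\lambda$ in the dominance order.
- $M$ has a good filtration if and only if $\operatorname{Ext}^1_G(\Delta(\lambda),M)=0$ for all $\lambda$. In particular, direct summands inherit good filtrations.
- Tensor products of modules with good filtrations have good filtrations (Wang, Donkin, Mathieu; Jantzen II.4.21).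

**Lemma A.** If $2n\le N$, then $S^n(S^2V)$ has a good filtration.

*Proof.* Put $M=S^n(S^2V)$, a polynomial module of degree $2n$; its composition factors are among the $L(\lambda)$ with $\lambda\vdash2n$.

**Step 1: an upper bound for $\dim M$ that forces a good filtration when attained.** List the partitions of $2n$ as $\lambda_1,\lambda_2,\dots$ so that $\lambda_i<\lambda_j$ implies $i<j$. Let $M_i$ be the largest submodule of $M$ with all composition factors in $\{L(\lambda_1),\dots,L(\lambda_i)\}$, and put $Q=M_i/M_{i-1}$. A simple submodule $L(\lambda_j)$ of $Q$ with $j<i$ would have a preimage in $M_i$ larger than $M_{i-1}$ with all factors among the first $i-1$, contradicting maximality. So $\operatorname{soc}Q\cong L(\lambda_i)^{m_i}$ for some $m_i\ge0$. For $j\le i$ we have $\lambda_j\not>\lambda_i$, so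
$$\operatorname{Ext}^1_G(L(\lambda_j),\nabla(\lambda_i))=0,\qquad\operatorname{Ext}^1_G(\Delta(\lambda_i),L(\lambda_j))=0\qquad(j\le i).$$

By the first vanishing, applied to the composition factors of $Q/\operatorname{soc}Q$, we get $\operatorname{Ext}^1_G(Q/\operatorname{soc}Q,\nabla(\lambda_i)^{m_i})=0$. Hence the embedding $\operatorname{soc}Q\hookrightarrow\nabla(\lambda_i)^{m_i}$ extends to $Q$. The extension is injective on $\operatorname{soc}Q$, so its kernel has zero socle and is zero. Thus $\dim Q\le m_i\dim\nabla(\lambda_i)$.

By the second vanishing, applied to the composition factors of $M_{i-1}$, the map $\operatorname{Hom}_G(\Delta(\lambda_i),M_i)\to\operatorname{Hom}_G(\Delta(\lambda_i),Q)$ is onto. The target has dimension at least $m_i$, because $\Delta(\lambda_i)$ has head $L(\lambda_i)$ and $Q$ contains $L(\lambda_i)^{m_i}$. So $m_i\le\dim\operatorname{Hom}_G(\Delta(\lambda_i),M)$. A homomorphism from $\Delta(\lambda_i)$ is determined by the image of its generator, a $U$-fixed vector of weight $\lambda_i$. Hence $m_i\le\dim(M^U)_{\lambda_i}$, and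
$$\dim M\le\sum_im_i\dim\nabla(\lambda_i)\le\sum_i\dim(M^U)_{\lambda_i}\,\dim\nabla(\lambda_i). \tag{8}$$
If equality holds throughout, each embedding $M_i/M_{i-1}\hookrightarrow\nabla(\lambda_i)^{m_i}$ is an isomorphism for dimension reasons, and $M$ has a good filtration.

**Step 2: bounding the $U$-invariants.** The dual $(S^2V)^*$ is the space $E$ of symmetric bilinear forms on $V$, that is, of symmetric $N\times N$ matrices $A$. So $S(S^2V)=k[E]$, with $e_ie_j$ the coordinate function $A\mapsto A_{ij}$. Since $ge_j=\sum_ag_{aj}e_a$, the element $g(e_ie_j)$ is the function $A\mapsto\sum_{a,b}g_{ai}A_{ab}g_{bj}=(g^TAg)_{ij}$. Hence $(gf)(A)=f(g^TAg)$ for all $f\in k[E]$.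

A symmetric matrix with nonzero leading principal minors has the form $u^TDu$ with $u\in U$ and $D$ diagonal (Gaussian elimination applied symmetrically). Such matrices form a nonempty open subset of the vector space $E$, hence a dense one. If $f\in k[E]^U$, then $f(u^TDu)=(uf)(D)=f(D)$, so $f$ is determined by its restriction to diagonal matrices $D=\operatorname{diag}(x_1,\dots,x_N)$. If $f$ also has weight $\lambda$, then $f(tDt)=\lambda(t)f(D)$ for $t\in T$, that is,
$$f(t_1^2x_1,\dots,t_N^2x_N)=\prod_it_i^{\lambda_i}\,f(x_1,\dots,x_N).$$
Every monomial $\prod x_i^{a_i}$ occurring in $f|_{\rm diag}$ therefore satisfies $2a_i=\lambda_i$ for all $i$, so $f|_{\rm diag}$ is a scalar multiple of $\prod_ix_i^{\lambda_i/2}$. Hence for $\lambda\vdash 2n$, $\dim(M^U)_\lambda\le1$, and it is $0$ unless $\lambda=2\mu$ with $\mu\vdash n$.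

**Step 3: comparing dimensions.** Littlewood's identity $\prod_{i\le j}(1-x_ix_j)^{-1}=\sum_\mu s_{2\mu}$ (Macdonald, *Symmetric Functions and Hall Polynomials*, I.5, Ex. 5) has the character of $S(S^2V)$ on its left side. In degree $2n$, since $\operatorname{ch}\nabla(\lambda)=s_\lambda$, it gives $\dim M=\sum_{\mu\vdash n}\dim\nabla(2\mu)$. By Step 2 the right side of (8) is at most this number. So equality holds throughout (8). $\square$

*Example.* Take $n=2$, $N=4$. Then $\dim S^2(S^2V)=\binom{11}{2}=55$, and $\dim\nabla((4))+\dim\nabla((2,2))=35+20=55$. The $U$-invariants of degree $2$ in the entries of $A$ are spanned by $A_{11}^2$ of weight $(4)$ and $A_{11}A_{22}-A_{12}^2$ of weight $(2,2)$; they restrict to $x_1^2$ and $x_1x_2$ on diagonal matrices.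

## 6. From $GL_N$ to $\Sigma_d$: summands of $H_m$ have Specht filtrations

Keep the notation of Section 5 with $N\ge d$. Let $f$ be the functor taking a polynomial $G$-module of degree $d$ to its $(1^d)$-weight space, on which $\Sigma_d$ acts through permutation matrices. It is exact, because weight spaces are. We use that $f\nabla(\lambda)\cong S^\lambda$ (Green, *Polynomial Representations of $GL_n$*, §6.3). For example $f(S^dV)$ is spanned by $e_1e_2\cdots e_d$ and is trivial, and $f(\Lambda^dV)$ is the sign.

**Lemma B.** Every direct summand $Y$ of $H_m$ has a Specht filtration.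

That the summands of $H$ have Specht filtrations is due to R. Paget (J. Algebra 312 (2007), 880–890); here is a proof.

*Proof.* **Step 1: a functor $\Phi$ with $f\Phi\cong\mathrm{id}$.** Let $\Sigma_d$ act on $V^{\otimes d}$ from the right by $(v_1\otimes\cdots\otimes v_d)\pi=v_{\pi(1)}\otimes\cdots\otimes v_{\pi(d)}$, which commutes with $G$. For a $k\Sigma_d$-module $A$ put $\Phi(A)=V^{\otimes d}\otimes_{k\Sigma_d}A$. The $(1^d)$-weight space of $V^{\otimes d}$ has basis $e_w=e_{w(1)}\otimes\cdots\otimes e_{w(d)}$, $w\in\Sigma_d$, with $g e_w=e_{gw}$ for permutation matrices $g$ and $e_w\pi=e_{w\pi}$. It is therefore the regular bimodule $k\Sigma_d$. As $V^{\otimes d}$ is the direct sum of its weight spaces as a right $k\Sigma_d$-module, $f\Phi(A)\cong k\Sigma_d\otimes_{k\Sigma_d}A\cong A$.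

**Step 2: computing $\Phi(H_m)$.** We have $\Phi(H_m)=V^{\otimes d}\otimes_{k\Sigma_d}k\Sigma_d\otimes_{kK}k=V^{\otimes d}\otimes_{kK}k$, the space of $K$-coinvariants. The base group of $K$ swaps the positions $j$ and $p+j$; its coinvariants on the first $2p$ positions are $(S^2V)^{\otimes p}$. The quotient $\Sigma_p$ permutes these $p$ factors, and its coinvariants are $S^p(S^2V)$. So $\Phi(H_m)\cong S^p(S^2V)\otimes V^{\otimes m}$.

**Step 3: descending.** Since $2p\le d\le N$, Lemma A applies to $S^p(S^2V)$. Also $V=\nabla((1))$, so $\Phi(H_m)$ has a good filtration by the tensor product theorem. Its direct summand $\Phi(Y)$ has one too. Applying the exact functor $f$ gives $Y\cong f\Phi(Y)$ a filtration with quotients $f\nabla(\lambda)\cong S^\lambda$. $\square$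

If one's convention gives $f\nabla(\lambda)\cong(S^\lambda)^*$, the conclusion for self-dual $Y$ is unchanged, by dualizing. Only self-dual $Y$ are used below.

**Lemma C.** If $Y$ is indecomposable, self-dual and has a Specht filtration, then the same holds for $Y\otimes\operatorname{sgn}$.

*Proof.* Tensoring with $\operatorname{sgn}$ is its own inverse, so it preserves indecomposability, and $(Y\otimes\operatorname{sgn})^*\cong Y^*\otimes\operatorname{sgn}\cong Y\otimes\operatorname{sgn}$. Dualizing a Specht filtration of $Y$ shows that $Y\cong Y^*$ is filtered by modules $(S^\lambda)^*$. So $Y\otimes\operatorname{sgn}$ is filtered by modules $(S^\lambda)^*\otimes\operatorname{sgn}$. The relation $S^{\lambda'}\otimes\operatorname{sgn}\cong(S^\lambda)^*$ gives $(S^\lambda)^*\otimes\operatorname{sgn}\cong S^{\lambda'}$. $\square$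

Here self-duality matters: it turns a filtration by dual Specht modules into one by Specht modules.

## 7. Brauer quotients of $H_m$ and self-duality

$H_m$ is self-dual, being a permutation module, but its summands could be swapped by duality. We rule this out by labeling the non-projective summands with projective modules of a smaller group.

Recall that the *vertex* of an indecomposable module $Y$ is a minimal subgroup $Q$ such that $Y$ is a summand of a module induced from $Q$. It is a $p$-group, unique up to conjugacy, and trivial exactly when $Y$ is projective. A *$p$-permutation module* is a direct summand of a permutation module.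

Let $\sigma=(1\cdots p)(p{+}1\cdots2p)$ and $P=\langle\sigma\rangle$. Then $P\le K$, because $\sigma$ permutes the edges $\{j,p+j\}$, and $P$ is a Sylow $p$-subgroup of $K$, because the $p$-part of $2^pp!$ is $p$. The index $[K:P]$ is prime to $p$, so the trivial $K$-module is a summand of $\operatorname{Ind}_P^Kk$, and $H_m$ is a summand of $\operatorname{Ind}_P^{\Sigma_d}k$. Hence every indecomposable summand of $H_m$ is projective or has vertex $P$.

**Definition.** For a $p$-permutation module $Y$, the *Brauer quotient* is $Y(P)=Y^P/\sum_{Q<P}\operatorname{Tr}_Q^P(Y^Q)$, a module for $N_{\Sigma_d}(P)/P$.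

Since $|P|=p$, only $Q=1$ occurs. The indecomposable summands of permutation $kP$-modules are $k$ and $kP$, so by Krull–Schmidt $Y$ has a $P$-stable basis. The space $Y^P$ is spanned by orbit sums of this basis. The trace $\operatorname{Tr}_1^P$ sends an element of a regular orbit to its orbit sum and a fixed element $b$ to $pb=0$. So *the $P$-fixed basis elements give a basis of $Y(P)$*. In particular $(k\Omega)(P)=k\Omega^P$ for a permutation module $k\Omega$. Moreover $Y(P)=0$ if $Y$ is projective, because $Y$ is then a summand of a free module, whose standard basis has no $P$-fixed elements.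

*Example.* Take the cyclic group $C_p=\langle(1\cdots p)\rangle$ in place of $P$. It has no fixed points on $\{1,\dots,p\}$ and one on $\{1,\dots,p+1\}$. So the Brauer quotient of the natural permutation module is $0$ for $\Sigma_p$ and one-dimensional for $\Sigma_{p+1}$.

We use Broué's theorem (Proc. AMS 93 (1985), 401–408): $Y\mapsto Y(P)$ induces a bijection from isomorphism classes of indecomposable $p$-permutation $k\Sigma_d$-modules with vertex $P$ to isomorphism classes of indecomposable projective $k[N_{\Sigma_d}(P)/P]$-modules.

**Step 1: Brauer quotients commute with duality.** We claim $Y^*(P)\cong Y(P)^*$. For $y\in(Y^*)^P$, $x\in Y^Q$ and $Q<P$ we have $\langle\operatorname{Tr}_Q^Px,y\rangle=[P:Q]\langle x,y\rangle=0$, and symmetrically with the roles of $Y$ and $Y^*$ exchanged. So the natural pairing descends to an $N_{\Sigma_d}(P)$-invariant pairing $Y(P)\times Y^*(P)\to k$. Take a $P$-stable basis of $Y$ and its dual basis, which is $P$-stable too. The $P$-fixed members of the two bases correspond and give dual bases of $Y(P)$ and $Y^*(P)$. So the pairing is perfect.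

**Step 2: the $P$-fixed points of $\Sigma_d/K$.** We want $H_m(P)$. The coset space $\Sigma_d/K$ is the set of pairs consisting of a perfect matching of a $2p$-subset $A\subseteq\{1,\dots,d\}$ and a bijection from $\{2p+1,\dots,d\}$ onto the complement of $A$. If a pair is $P$-fixed, the bijection is unchanged by $\sigma$, so the complement of $A$ consists of $\sigma$-fixed points. There are exactly $m$ such points, so $A=\{1,\dots,2p\}$, and the matching is $\sigma$-stable. An edge inside one nontrivial $\sigma$-orbit has the form $\{i,\sigma^ai\}$ with $\sigma^ai\ne i$. Applying $\sigma^a$ gives the edge $\{\sigma^ai,\sigma^{2a}i\}$, which shares $\sigma^ai$ with it and so coincides with it. Then $\sigma^{2a}i=i$, which is impossible because $p$ is odd. So every edge joins the two orbits, and one edge determines all others by applying $\sigma$. The $\sigma$-stable matchings are thus the $p$ matchings pairing $j$ with $p+((j+c)\bmod p)$, residues being taken in $\{1,\dots,p\}$, for $c\in\mathbb Z/p$.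

**Step 3: the module $R$.** The normalizer of $P$ preserves the set of $P$-fixed points, so $N_{\Sigma_d}(P)=N_{\Sigma_{2p}}(P)\times\Sigma_m$, and Step 2 gives
$$H_m(P)\cong R\boxtimes k\Sigma_m,$$
where $R$ is the permutation module on the $p$ matchings for $N_0=N_{\Sigma_{2p}}(P)/P$. The centralizer of $\sigma$ in $\Sigma_{2p}$ is $C_p\wr\Sigma_2$, of order $2p^2$. All nontrivial powers of $\sigma$ have the same cycle type, so $N_{\Sigma_{2p}}(P)$ induces all $p-1$ automorphisms of $P$. Hence $|N_0|=2p^2(p-1)/p=2p(p-1)$. The element $(1\cdots p)$ centralizes $\sigma$ and shifts $c$ by $-1$, so $N_0$ is transitive on the $p$ matchings. The stabilizers have order $2(p-1)$, prime to $p$, so $R$ is induced from a group of order prime to $p$ and is projective. Every projective $kN_0$-module has dimension divisible by $p$, being free over a subgroup of order $p$. As $\dim R=p$, the module $R$ is indecomposable. As a permutation module, it is self-dual.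

**Step 4: the summands of $R\boxtimes k\Sigma_m$.** For a simple module $D$ let $P(D)$ be its projective cover. Then $k\Sigma_m=\bigoplus_DP(D)^{\dim D}$, the sum running over the simple $k\Sigma_m$-modules. Because $k\Sigma_m$ is a symmetric algebra, $P(D)$ has socle $D$. So $P(D)^*$ is indecomposable projective with head $D^*\cong D$, that is, $P(D)^*\cong P(D)$. The head of $R\boxtimes P(D)$ is the outer tensor product of the simple heads, which is simple because $k$ is algebraically closed. So each $R\boxtimes P(D)$ is indecomposable projective, and it is self-dual.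

**Lemma D.** Every indecomposable summand $Y$ of $H_m$ is self-dual. For $m=0$, $H=X\oplus(\text{projective})$ with $X$ indecomposable and non-projective.

*Proof.* If $Y$ is projective, then $Y\cong P(D)$ for a simple $k\Sigma_d$-module $D$, and it is self-dual by the argument of Step 4. Otherwise $Y$ has vertex $P$, and $Y(P)$ is an indecomposable projective summand of $H_m(P)$. By Krull–Schmidt and Step 4, $Y(P)\cong R\boxtimes P(D)$ for some simple $k\Sigma_m$-module $D$, which is self-dual. By Step 1, $Y^*(P)\cong Y(P)^*\cong Y(P)$. Since $Y^*$ is also an indecomposable $p$-permutation module with vertex $P$, Broué's bijection gives $Y^*\cong Y$.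

For $m=0$, $H(P)=R$ is the direct sum of the $Y(P)$ over the indecomposable summands $Y$ of $H$. It is nonzero and indecomposable, and $Y(P)\ne0$ exactly when $Y$ is non-projective. So exactly one summand is non-projective. $\square$

## 8. Nonvanishing Ext for $d\ge2p$

**Proof of Theorem 1.** Lemma D gives the decomposition $H=X\oplus(\text{projective})$ and the self-duality of $X$. Lemma B gives a Specht filtration of $X$, and Lemma C transfers everything to $X\otimes\operatorname{sgn}$. Since projective $k\Sigma_{2p}$-modules are injective, the projective parts contribute nothing in positive degree: for $i\ge1$ and $\chi\in\{k,\operatorname{sgn}\}$,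
$$\operatorname{Ext}^i(X,X\otimes\chi)\cong\operatorname{Ext}^i(H,H\otimes\chi). \tag{9}$$
For $i=1$ and $\chi=\operatorname{sgn}$ the right side contains $H^1(D,\varepsilon)\neq0$ as a direct summand, by Section 4, Step 2. $\square$

**Proof of Theorem 2.** Combine (9) with (7). The statements about dimensions and nonvanishing are (3). If $p\ge7$, then $3\le p-3$, and $H^3(D_{2p},k)\ne0$. $\square$

**Proof of Theorem 3(1).** Let $d=2p+m$ and $i\ge1$. Put $\chi=\operatorname{sgn}$ if $i\equiv1,2\pmod4$ and $\chi=k$ otherwise. In (6) take the element $g\in\Sigma_{2p}\le\Sigma_d$ of Section 4, Step 1. As $K$ and $gKg^{-1}$ both lie in $\Sigma_{2p}$, their intersection is still $D$, and $\operatorname{sgn}|_D=\varepsilon$. By (3), $H^i(D,\chi)\ne0$, so $\operatorname{Ext}^i(H_m,H_m\otimes\chi)\ne0$. Ext is additive in both variables. So $\operatorname{Ext}^i(M,N)\ne0$ for some indecomposable summand $M$ of $H_m$ and some $N=Y\otimes\chi$ with $Y$ an indecomposable summand of $H_m$. By Lemmas B, C and D, $M$ and $N$ are indecomposable, self-dual and have Specht filtrations. $\square$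

Taking $i=1$, the vanishing asked for fails for every $d\ge2p$.

## 9. Blocks of weight at most one: the case $d<2p$

When $d<2p$ the modules in question can be listed. A block of weight $w$ requires $pw\le d$, so all blocks of $k\Sigma_d$ have weight $0$ or $1$. Blocks of weight $0$ are simple algebras, so their modules are projective. If $M$ and $N$ lie in different blocks, or one of them is projective (hence injective), then $\operatorname{Ext}^i(M,N)=0$ for all $i\ge1$. So *let $M$ and $N$ be non-projective in one block $B$ of weight $1$.*

**Step 1: the shape of $B$.** Such a block has defect group of order $p$, $p$ ordinary characters and $p-1$ simple modules (James–Kerber, *The Representation Theory of the Symmetric Group*, Ch. 6). We recall Brauer–Dade theory. The Brauer tree of $B$ has the ordinary characters as vertices and the simple modules as edges. Here there are $p$ vertices and $p-1$ edges, and there is no exceptional multiplicity. The composition factors of the reduction of a character are the edges at its vertex, each once. The real-valued characters and self-dual simple modules form a line, the *real stem*. Here all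 characters and simple modules are real, so the whole tree is a line. Label its edges in order $D_0,\dots,D_{p-2}$ and write $P_j=P(D_j)$. Then:

- $P_j$ has head and socle $D_j$, and $\operatorname{rad}P_j/\operatorname{soc}P_j\cong D_{j-1}\oplus D_{j+1}$, where terms with index outside $\{0,\dots,p-2\}$ are omitted.
- The only simple Specht modules in $B$ are those at the two ends of the line, isomorphic to $D_0$ and $D_{p-2}$. The other Specht modules in $B$ have two composition factors.

*Example.* For $p=d=5$ the vertices of the principal block are $(5),(4,1),(3,1^2),(2,1^3),(1^5)$, of dimensions $1,4,6,4,1$. By Section 2, $S^{(4,1)}$ contains the trivial module $(1,\dots,1)k$ and, having dimension $4>1$, is not simple; so it consists of $k$ and a $3$-dimensional simple module $D_1$. Tensoring with the sign, $S^{(2,1^3)}$ consists of $\operatorname{sgn}$ and $D_2=D_1\otimes\operatorname{sgn}$. The line is therefore $D_0=k$, $D_1$, $D_2$, $D_3=\operatorname{sgn}$, and indeed $6=3+3$.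

**Step 2: self-dual non-projective indecomposables are simple.** We claim that *a self-dual indecomposable non-projective $B$-module $M$ is simple.* This is where self-duality replaces the failed dévissage of Section 3.

Pass to the basic algebra of $B$, again written $B$, with radical $J$ and primitive idempotents $e_j$, so that $Be_j$ corresponds to $P_j$. As $k$ is algebraically closed, $B$ is the sum of $J$ and the span of the $e_j$. Since $\operatorname{rad}P_j/\operatorname{soc}P_j$ is semisimple and nonzero and $\operatorname{rad}P_j$ has simple socle, $\operatorname{rad}P_j$ is not semisimple and $J^2e_j=\operatorname{soc}(Be_j)$.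

First, $J^2M=0$. Let $s\in\operatorname{soc}(Be_j)$ and suppose $sx\ne0$ for some $x\in M$. The map $Be_j\to M$, $b\mapsto bx$, is then nonzero on the simple socle of $Be_j$, so it is injective. It splits because $Be_j$ is injective. By indecomposability $M\cong Be_j$ is projective, a contradiction. So $J^2e_jM=0$ for every $j$.

Now suppose $M$ is not simple. A simple submodule $S\not\subseteq JM$ would map injectively to the semisimple module $M/JM$. Composing $M\to M/JM$ with a projection of $M/JM$ onto the image of $S$ would make $S$ a direct summand of $M$, so $M=S$, a contradiction. Hence $\operatorname{soc}M\subseteq JM$. Conversely $JM$ is killed by $J$ and is semisimple. So $\operatorname{soc}M=JM$, and this is nonzero.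

Next we split $M$ by parity. Choose complements $E_j$ of $e_jJM$ in $e_jM$ and put
$$M'=\bigoplus_{j\text{ even}}E_j\oplus\bigoplus_{j\text{ odd}}e_jJM,\qquad M''=\bigoplus_{j\text{ odd}}E_j\oplus\bigoplus_{j\text{ even}}e_jJM .$$
By the structure of $\operatorname{rad}P_j/\operatorname{soc}P_j=Je_j/J^2e_j$, we have $e_iJe_j\subseteq J^2$ unless $i=j\pm1$. Since $J^2M=0$, the radical $J$ sends $E_j$ into the sum of the $e_iJM$ with $i=j\pm1$, whose index has the opposite parity, and it kills $JM$. So $M'$ and $M''$ are submodules, and $M=M'\oplus M''$ because $e_jM=E_j\oplus e_jJM$. By indecomposability $M=M'$ or $M=M''$. In either case the head $M/JM$ involves only indices of one parity and the socle $JM$ only indices of the other. Both are nonzero, so they have no common composition factor.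

But $M\cong M^*$ over $k\Sigma_d$, so $\operatorname{soc}M\cong\operatorname{soc}(M^*)\cong(\operatorname{head}M)^*\cong\operatorname{head}M$, the last step because simple modules are self-dual. This is a contradiction, and the claim is proved.

A simple module with a Specht filtration is a Specht module. So by Step 1, $M,N\in\{D_0,D_{p-2}\}$.

**Step 3: the minimal projective resolution of $D_0$.** Write $\Omega$ for the kernel of a projective cover. The module $\Omega D_0=\operatorname{rad}P_0$ is uniserial with head $D_1$ and socle $D_0$. Suppose that for some $1\le j\le p-2$ the module $\Omega^jD_0$ is uniserial with head $D_j$ and socle $D_{j-1}$. Then $\Omega^{j+1}D_0$ is the kernel of a surjection $P_j\to\Omega^jD_0$.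

If $j<p-2$, the factors of $P_j$ are $D_j$ twice, $D_{j-1}$ and $D_{j+1}$, so the kernel has factors $D_{j+1}$ and $D_j$. As a submodule of $P_j$ it has simple socle $D_j$, so it is uniserial with head $D_{j+1}$ and socle $D_j$, and the induction continues. If $j=p-2$, the factors of $P_{p-2}$ are $D_{p-2}$ twice and $D_{p-3}$, and the kernel is $D_{p-2}$.

Thus $\Omega^{p-1}D_0\cong D_{p-2}$, and by the symmetry of the line $\Omega^{p-1}D_{p-2}\cong D_0$. The terms of the minimal projective resolution of $D_0$ in degrees $0,1,2,\dots$ are
$$P_0,P_1,\dots,P_{p-2},\ P_{p-2},\dots,P_1,P_0,\ P_0,P_1,\dots$$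
with period $2(p-1)$.

**Step 4: reading off Ext.** For a minimal resolution, $\dim\operatorname{Ext}^i(D_0,D_l)$ is the multiplicity of $P_l$ in degree $i$. Hence, for $i\ge0$,
$$\operatorname{Ext}^i(D_0,D_0)\ne0\iff i\equiv0,-1\pmod{2(p-1)},$$
$$\operatorname{Ext}^i(D_0,D_{p-2})\ne0\iff i\equiv p-2,\ p-1\pmod{2(p-1)},$$
and the same holds with $D_0$ and $D_{p-2}$ interchanged. No $i$ with $1\le i\le p-3$ satisfies any of these congruences. So $\operatorname{Ext}^i(M,N)=0$ for $1\le i\le p-3$. For $d=p$ and $B$ the principal block, where $D_0=k$ and $D_{p-2}=\operatorname{sgn}$ are the ends, this agrees with (2).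

**Step 5: optimality for $p\le d<2p$.** Every partition of $d-p<p$ is a $p$-core, since it is too small to contain a $p$-hook. So a weight-$1$ block of $k\Sigma_d$ with this core exists. In it $M=D_0$ and $N=D_{p-2}$ are simple Specht modules, hence indecomposable and self-dual, and $\operatorname{Ext}^{p-2}(M,N)\ne0$ by Step 4. This completes the proof of Theorem 3(2). With Theorem 3(1), the vanishing for $1\le i\le p-3$ holds for all such $M,N$ over $k\Sigma_d$ if and only if $d<2p$. $\square$
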